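\title{Splitting fields of $L$-functions in $\mathbb{Z}_p$-towers of curves}

\begin{abstract}
Let $X_\infty/X$ be a geometric $\mathbb{Z}_p$-tower of curves over a finite field of characteristic $p$, and let $\chi_n$ be a character of order $p^n$ of its Galois group. We prove the conjecture that the degree over $\mathbb{Q}_p$ of the field generated by the reciprocal roots of $L(\chi_n,s)$ tends to infinity with $n$. More precisely, for large $n$ the coefficients of $L(\chi_n,s)$ generate the field $\mathbb{Q}_p(\zeta_{p^n})^H$, where $H$ is a group of roots of unity in $\mathbb{Z}_p$ that does not depend on $n$. The degree is therefore at least $p^{n-1}$ for odd $p$ and at least $2^{n-2}$ for $p=2$. Every such group $H$ occurs, and for odd $p$ the bound $p^{n-1}$ is attained. The lower bound rests on an elementary rigidity property of sparse sums of $p$-power roots of unity.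
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection{Towers and their $L$-functions}
Let $p$ be a prime, $q$ a power of $p$, and $X$ a smooth projective geometrically irreducible curve over $\mathbb{F}_q$. A \emph{geometric $\mathbb{Z}_p$-tower} over $X$ is a tower
\[
X=X_0\leftarrow X_1\leftarrow X_2\leftarrow\cdots
\]
of smooth projective geometrically irreducible curves over $\mathbb{F}_q$ such that each $X_n/X$ is a Galois cover with group $G_n\cong\mathbb{Z}/p^n\mathbb{Z}$, the limit $G_\infty=\varprojlim G_n$ is isomorphic to $\mathbb{Z}_p$, and the tower is unramified outside a finite set $\Sigma$ of closed points of $X$. We assume throughout, as one may after passing to a higher layer, that $X_1$ is totally ramified over $X$ at every point of $\Sigma$. Put $U=X\setminus\Sigma$, let $|U|$ be its set of closed points, and let $|x|$ be the degree of $x\in|U|$. We fix an identification $G_\infty=\mathbb{Z}_p$, so that $G_n=\mathbb{Z}/p^n\mathbb{Z}$.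

For $x\in|U|$, the arithmetic Frobenius $\operatorname{Frob}_x\in G_n$ is the element that fixes a point of $X_n$ above $x$ and acts on its residue field by $\alpha\mapsto\alpha^{q^{|x|}}$. These elements are compatible as $n$ varies, and they define an element $a_x\in G_\infty=\mathbb{Z}_p$. For $n\ge1$ fix a character $\chi_n\colon G_n\to\mathbb{C}_p^*$ of order $p^n$ and put $\zeta=\zeta_{p^n}=\chi_n(1)$, a primitive $p^n$-th root of unity. For $b\in\mathbb{Z}_p$ we write $\zeta^b$ for $\zeta^{\,b\bmod p^n}$, so that $\chi_n(\operatorname{Frob}_x)=\zeta^{a_x}$. The $L$-function of $\chi_n$ is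
\[
L(\chi_n,s)=\prod_{x\in|U|}\frac{1}{1-\chi_n(\operatorname{Frob}_x)\,s^{|x|}}.
\]
We use two theorems of Weil. First, $L(\chi_n,s)$ is a polynomial $\prod_i(1-\alpha_is)$ with coefficients in $\mathbb{Z}[\zeta]$, and its reciprocal roots $\alpha_i$ have complex absolute value $\sqrt q$. Second, a smooth projective geometrically irreducible curve over $\mathbb{F}_q$ has $q^k+O(q^{k/2})$ points over $\mathbb{F}_{q^k}$.

The numbers $\alpha_i$ are the new reciprocal zeros of the zeta function at level $n$: the quotient $Z(X_n,s)/Z(X_{n-1},s)$ is the product of the $L(\chi,s)$ over all characters $\chi$ of $G_n$ of order $p^n$. (Compare Euler factors above each point of $U$; above a point of $\Sigma$ every layer has one point, of the same degree, so those factors cancel.) Weil's theorem fixes the complex size of the $\alpha_i$, and it is natural to ask how they lie $p$-adically. One measure is the field they generate. Let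
\[
L_{p,n}=\mathbb{Q}_p(\alpha_1,\alpha_2,\dots)\subset\mathbb{C}_p
\]
be the splitting field of $L(\chi_n,s)$ over $\mathbb{Q}_p$. The characters of order $p^n$ are conjugate over $\mathbb{Q}_p$, so the degree of $L(\chi_n,s)$, the valuations of the $\alpha_i$ and the degree $[L_{p,n}:\mathbb{Q}_p]$ depend only on $n$. The problem treated in this paper comes from \cite{Alvarenga}.

\begin{quote}
\textbf{Conjecture.} The degree $[L_{p,n}:\mathbb{Q}_p]$ goes to infinity as $n$ goes to infinity.
\end{quote}

Let $v$ be the valuation of $\mathbb{C}_p$ with $v(p)=1$. One way to bound the degree from below is through slopes: if $v(\alpha_i)$ has denominator $D$ in lowest terms, then $[L_{p,n}:\mathbb{Q}_p]\ge D$. This requires the Newton polygon of $L(\chi_n,s)$, and we compute it for one tower only. For a general tower we look instead at the field $K_n$ generated over $\mathbb{Q}_p$ by the \emph{coefficients} of $L(\chi_n,s)$. It lies in $L_{p,n}$, and it lies in $\mathbb{Q}_p(\zeta_{p^n})$, which has degree $(p-1)p^{n-1}$. The Galois conjugates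 of the polynomial $L(\chi_n,s)$ are the polynomials $L(\chi_n^u,s)$ with $u\in(\mathbb{Z}/p^n)^*$, so $[K_n:\mathbb{Q}_p]$ is the number of distinct polynomials among them. The first guess is that they are all distinct, so that $K_n=\mathbb{Q}_p(\zeta_{p^n})$. This fails when the tower has a symmetry: if an automorphism $\tau$ of $U$ satisfies $a_{\tau x}=-a_x$ for all $x$, then $L(\chi_n^{-1},s)=L(\chi_n,s)$. What has to be shown is that the number of such coincidences stays bounded as $n$ grows.

\subsection{Results}
A point $P\in U(\mathbb{F}_{q^k})$ lies over a closed point $x$ with $|x|$ dividing $k$; put $a_P=\frac{k}{|x|}a_x$. This value depends on the field $\mathbb{F}_{q^k}$ over which $P$ is considered. For $k\ge1$ the $k$-th \emph{Frobenius measure} of the tower is the finite formal sum of points of $\mathbb{Z}_p$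
\[
\nu_k=\sum_{P\in U(\mathbb{F}_{q^k})}\delta_{a_P}=\sum_{b\in B_k}m_k(b)\,\delta_b,\qquad m_k(b)\in\mathbb{Z}_{>0},
\]
where $B_k\subset\mathbb{Z}_p$ is the finite set of values $a_P$ and $m_k(b)$ counts the points $P$ with $a_P=b$. The measures $\nu_k$ do not depend on $n$. A unit $u\in\mathbb{Z}_p^*$ acts on them by $u_*\delta_b=\delta_{ub}$.

\begin{theorem}\label{thm:growth}
There is a point $x\in|U|$ with $a_x\in\mathbb{Z}_p^*$. Fix such a point, let $k=|x|$, and let $r=\#(B_k\cap\mathbb{Z}_p^*)\le\#U(\mathbb{F}_{q^k})$. If $n\ge2$ is such that the elements of $B_k$ are distinct modulo $p^{n-1}$, which holds for all large $n$, then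
\[
[L_{p,n}:\mathbb{Q}_p]\ \ge\ [K_n:\mathbb{Q}_p]\ \ge\ \frac{(p-1)p^{n-1}}{r}.
\]
Hence $[L_{p,n}:\mathbb{Q}_p]\to\infty$: the conjecture holds for every geometric $\mathbb{Z}_p$-tower.
\end{theorem}

The next theorem determines $K_n$ for large $n$. Identify $\operatorname{Gal}(\mathbb{Q}_p(\zeta_{p^n})/\mathbb{Q}_p)$ with $(\mathbb{Z}/p^n)^*$ by $\sigma_u(\zeta)=\zeta^u$, and let $H_n\subseteq(\mathbb{Z}/p^n)^*$ be the subgroup fixing $K_n$.

\begin{theorem}\label{thm:exact}
Let $H=\{u\in\mathbb{Z}_p^*: u_*\nu_k=\nu_k\text{ for all }k\ge1\}$. Then $H$ is a finite group of roots of unity in $\mathbb{Z}_p$, so $|H|$ divides $p-1$ if $p$ is odd and divides $2$ if $p=2$. For all sufficiently large $n$, reduction modulo $p^n$ maps $H$ isomorphically onto $H_n$, so that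
\[
K_n=\mathbb{Q}_p(\zeta_{p^n})^H,\qquad [K_n:\mathbb{Q}_p]=\frac{(p-1)p^{n-1}}{|H|}.
\]
Consequently, for all sufficiently large $n$, the degree and the ramification index of $L_{p,n}/\mathbb{Q}_p$ are divisible by $(p-1)p^{n-1}/|H|$. In particular they are at least $p^{n-1}$ for $p$ odd and at least $2^{n-2}$ for $p=2$.
\end{theorem}

\begin{theorem}\label{thm:sharp}
\begin{itemize}
\item[(a)] Every subgroup of the group of roots of unity of $\mathbb{Z}_p$ occurs as $H$ for some geometric $\mathbb{Z}_p$-tower as above.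
\item[(b)] For every $p$ there is such a tower over $\mathbb{P}^1/\mathbb{F}_p$ with $\Sigma=\{\infty\}$ and $[L_{p,n}:\mathbb{Q}_p]=p^{n-1}$ for all $n\ge1$. So for $p$ odd the bound $[L_{p,n}:\mathbb{Q}_p]\ge p^{n-1}$ for large $n$ is optimal.
\end{itemize}
\end{theorem}

For $p=2$, part (a) and Theorem~\ref{thm:exact} show that the bound $2^{n-2}$ is optimal for $K_n$. We do not claim that it is attained by $L_{2,n}$.

Sections~\ref{sec:stab}--\ref{sec:proofs} prove Theorems~\ref{thm:growth} and~\ref{thm:exact}. Section~\ref{sec:asw} constructs towers from Witt vectors and proves Theorem~\ref{thm:sharp}(a). Section~\ref{sec:dwork} computes the slopes of the simplest such tower and proves Theorem~\ref{thm:sharp}(b).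

\section{The coefficient field and exponential sums}\label{sec:stab}

Recall that the cyclotomic polynomial
\[
\Phi_{p^n}(Y)=1+Y^{p^{n-1}}+Y^{2p^{n-1}}+\dots+Y^{(p-1)p^{n-1}}
\]
is irreducible over $\mathbb{Q}_p$, that $\mathbb{Q}_p(\zeta_{p^n})/\mathbb{Q}_p$ is totally ramified of degree $(p-1)p^{n-1}$, and that $v(\zeta_{p^n}-1)=1/((p-1)p^{n-1})$. The roots of unity in $\mathbb{Z}_p$ form the group $\mu_{p-1}$ if $p$ is odd and the group $\{\pm1\}$ if $p=2$; here $\mu_d$ denotes the group of $d$-th roots of unity.

The coefficients of $L(\chi_n,s)$ are hard to describe directly, but those of its logarithm are sums of roots of unity with positive coefficients. Put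
\[
S_k(\zeta)=\sum_{P\in U(\mathbb{F}_{q^k})}\zeta^{a_P}=\sum_{b\in B_k}m_k(b)\,\zeta^b .
\]
The logarithm of the Euler factor at $x$ is $\sum_{j\ge1}\zeta^{ja_x}s^{j|x|}/j$. Its term of degree $k=j|x|$ equals $|x|\,\zeta^{(k/|x|)a_x}s^k/k$, and exactly $|x|$ points of $U(\mathbb{F}_{q^k})$ lie over $x$. Therefore
\begin{equation}\label{eq:exp}
L(\chi_n,s)=\exp\Big(\sum_{k\ge1}S_k(\zeta)\frac{s^k}{k}\Big).
\end{equation}

\begin{lemma}\label{lem:stab}
Let $n\ge1$.
\begin{itemize}
\item[(i)] $K_n=\mathbb{Q}_p(S_k(\zeta):k\ge1)$ and $K_n\subseteq L_{p,n}$.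
\item[(ii)] $H_n=\{u\in(\mathbb{Z}/p^n)^*: S_k(\zeta^u)=S_k(\zeta)\text{ for all }k\ge1\}$, and $K_n/\mathbb{Q}_p$ is totally ramified of degree $(p-1)p^{n-1}/|H_n|$.
\item[(iii)] If $u\in H$, then $u\bmod p^n\in H_n$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) By \eqref{eq:exp}, each coefficient of $L(\chi_n,s)$ is a polynomial with rational coefficients in the $S_k(\zeta)$, and by taking logarithms each $S_k(\zeta)$ is such a polynomial in the coefficients. The coefficients are, up to sign, the elementary symmetric functions of the $\alpha_i$, so they lie in $L_{p,n}$.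

(ii) We have $\sigma_u(S_k(\zeta))=S_k(\zeta^u)$, so the description of $H_n$ follows from (i). The degree follows from Galois theory, and a subextension of a totally ramified extension is totally ramified.

(iii) The sum $S_k(\zeta^u)=\sum_bm_k(b)\zeta^{ub}$ is obtained from $u_*\nu_k$ by the rule $\delta_b\mapsto\zeta^b$, which sends $\nu_k$ to $S_k(\zeta)$.
\end{proof}

We must bound $|H_n|$, so we need a converse to (iii): from an equality $S_k(\zeta^u)=S_k(\zeta)$ between two algebraic numbers we want to recover an equality between two measures. The obstacle is that the $p^n$ powers of $\zeta$ are linearly dependent. The following example shows how it is overcome.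

\begin{example}\label{ex:small}
Section~\ref{sec:asw} constructs a tower over $U=\mathbb{A}^1/\mathbb{F}_p$ in which $a_P$, for $P\in\mathbb{F}_p$, is the element of $\{0\}\cup\mu_{p-1}\subset\mathbb{Z}_p$ reducing to $P$. For $p=2$ this gives $S_1(\zeta)=1+\zeta$, so $K_n=\mathbb{Q}_2(\zeta_{2^n})$ for all $n$. For $p=3$ we have $B_1=\{0,1,-1\}$ and $S_1(\zeta)=1+\zeta+\zeta^{-1}$.

Take $p=3$ and $n=1$. Then $B_1$ fills $\mathbb{Z}/3$ and $S_1(\zeta)=0$, so the sum retains nothing of the measure.

Take $p=3$ and $n=2$. The nine powers $1,\zeta,\dots,\zeta^8$ span a space of dimension $6$ over $\mathbb{Q}_3$, so the linear relations among them form a space of dimension $3$, spanned by $\zeta^j+\zeta^{j+3}+\zeta^{j+6}=0$ for $j=0,1,2$. Thus $\sum_jf(j)\zeta^j=0$ if and only if $f$ is constant on each class modulo $3$. The units modulo $9$ are $\pm1,\pm2,\pm4$, and the coefficients of $S_1(\zeta^u)-S_1(\zeta)=\zeta^u+\zeta^{-u}-\zeta-\zeta^8$ are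
\[
\begin{array}{c|ccc|ccc|ccc}
j&0&3&6&1&4&7&2&5&8\\ \hline
u=\pm2&0&0&0&-1&0&1&1&0&-1\\
u=\pm4&0&0&0&-1&1&0&0&1&-1
\end{array}
\]
Neither row is constant on the class $\{1,4,7\}$. So only $u=\pm1$ fix $S_1(\zeta)$, and $[K_2:\mathbb{Q}_3]\ge6/2=3$. The reason is visible in the table: $B_1$ and $uB_1$ each meet a class in one point, which is too little to fill a class with a nonzero constant.
\end{example}

\section{Rigidity of sparse sums of roots of unity}\label{sec:rigid}

\begin{lemma}\label{lem:rigid}
Let $B\subset\mathbb{Z}_p$ be a finite set and $m\colon B\to\mathbb{Z}_{>0}$ a function. Let $n\ge2$ be such that the elements of $B$ are distinct modulo $p^{n-1}$, let $\zeta$ be a primitive $p^n$-th root of unity, and let $u\in(\mathbb{Z}/p^n)^*$. If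
\[
\sum_{b\in B}m(b)\zeta^{ub}=\sum_{b\in B}m(b)\zeta^b,
\]
then for every $b\in B$ there is $b'\in B$ with $ub\equiv b'\pmod{p^n}$ and $m(b')=m(b)$. That is, multiplication by $u$ permutes $B\bmod p^n$ and preserves the weights.
\end{lemma}

\begin{proof}
Let $\bar m\colon\mathbb{Z}/p^n\to\mathbb{Z}_{\ge0}$ take the value $m(b)$ at $b\bmod p^n$ for $b\in B$ and the value $0$ elsewhere, and put $f(j)=\bar m(u^{-1}j)-\bar m(j)$. The hypothesis says $\sum_jf(j)\zeta^j=0$, and the conclusion says $f=0$.

The polynomial $\sum_{0\le j<p^n}f(j)Y^j$ vanishes at $\zeta$, so it equals $g(Y)\Phi_{p^n}(Y)$ with $\deg g\le p^n-1-(p-1)p^{n-1}=p^{n-1}-1$. For $0\le i<p^{n-1}$ and $0\le l<p$, the coefficient of $Y^{i+lp^{n-1}}$ in $g\,\Phi_{p^n}$ is the coefficient of $Y^i$ in $g$. Hence $f$ is constant on each coset of the subgroup $p^{n-1}\mathbb{Z}/p^n\mathbb{Z}$.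

Each coset has $p\ge2$ elements. By the choice of $n$, the function $\bar m$ is nonzero at no more than one element of each coset. The same holds for $j\mapsto\bar m(u^{-1}j)$, because multiplication by $u^{-1}$ preserves the subgroup and so permutes its cosets. Let $c$ be the value of $f$ on a coset. If $c>0$, then $\bar m(u^{-1}j)>0$ for all $j$ in the coset; if $c<0$, then $\bar m(j)>0$ for all $j$ in the coset. Both are impossible, so $c=0$.
\end{proof}

\begin{remark}
Distinctness modulo $p^n$ alone does not suffice: for $p=3$, $n=2$, $B=\{1,4,7\}$ and $m=1$, both sums vanish for every $u$, but $u=2$ sends $B$ to $\{2,8,5\}$. Positivity of $m$ matters only for $p=2$, since for $p\ge3$ the function $f$ is nonzero at no more than two of the $p$ elements of a coset. For $p=2$ it cannot be dropped: if $n=3$, then $\zeta^4=-1$ gives $\zeta^3-\zeta^{-3}=\zeta-\zeta^{-1}$, but $u=3$ does not preserve $\{1,-1\}$ modulo $8$.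
\end{remark}

\section{Growth of the coefficient field}\label{sec:proofs}

Lemma~\ref{lem:rigid} says that $H_n$ permutes the finite set $B_k\bmod p^n$. This bounds $|H_n|$ as soon as some element of $B_k$ has trivial stabilizer in $(\mathbb{Z}/p^n)^*$, which is the case for a unit. So we need a point whose Frobenius is a unit.

\begin{lemma}\label{lem:unit}
There is $x\in|U|$ with $a_x\in\mathbb{Z}_p^*$.
\end{lemma}

\begin{proof}
Otherwise every $x\in|U|$ has trivial Frobenius in $G_1=\mathbb{Z}/p$ and splits completely in $X_1$, into $p$ points of degree $|x|$. Then every point of $U(\mathbb{F}_{q^k})$ has $p$ preimages in $X_1(\mathbb{F}_{q^k})$, so $p\cdot\#U(\mathbb{F}_{q^k})\le\#X_1(\mathbb{F}_{q^k})$ for all $k$. Since $X$ and $X_1$ are geometrically irreducible and $\Sigma$ is finite, both point counts are $q^k+O(q^{k/2})$. This is a contradiction for large $k$.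
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:growth}]
Let $x$ be as in Lemma~\ref{lem:unit}, let $k,r,n$ be as in the theorem, and put $a=a_x$. A point $P\in U(\mathbb{F}_{q^k})$ over $x$ has $a_P=a$, so $a\in B_k\cap\mathbb{Z}_p^*$. If $u\in H_n$, then $S_k(\zeta^u)=S_k(\zeta)$, and by Lemma~\ref{lem:rigid} there is $b\in B_k$ with $ua\equiv b\pmod{p^n}$. This $b$ is a unit. Since $a$ is a unit, $u\mapsto ua$ is injective on $(\mathbb{Z}/p^n)^*$, so $|H_n|\le r$. The inequalities follow from Lemma~\ref{lem:stab}. The set $B_k$ is finite and independent of $n$, so its elements are distinct modulo $p^{n-1}$ for large $n$, and $r$ is independent of $n$.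
\end{proof}

To identify $H_n$ with $H$ one would like to apply Lemma~\ref{lem:rigid} to all $\nu_j$ at once. The lemma allows this only if all the sets $B_j$ are separated modulo $p^{n-1}$ for one $n$, and nothing guarantees that. The way out is that the single measure $\nu_k$ leaves only finitely many $p$-adic candidates for the elements of $H_n$, the same for all $n$, and each candidate outside $H$ is excluded by one further measure.

\begin{proof}[Proof of Theorem~\ref{thm:exact}]
Keep $x$, $k=|x|$ and $a=a_x$, and let $Q=\{b/a: b\in B_k\cap\mathbb{Z}_p^*\}$, a finite subset of $\mathbb{Z}_p^*$. The set $H$ is a subgroup of $\mathbb{Z}_p^*$. If $u\in H$, then $u_*\nu_k=\nu_k$ gives $ua\in B_k$, so $H\subseteq Q$. Thus $H$ is a finite group, and its elements are roots of unity.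

For each $w\in Q\setminus H$ choose $k_w\ge1$ with $w_*\nu_{k_w}\ne\nu_{k_w}$. Choose $n_0\ge2$ such that the elements of $B_k$ are distinct modulo $p^{n_0-1}$ and, for each of the finitely many $w\in Q\setminus H$, the elements of $B_{k_w}\cup wB_{k_w}$ are distinct modulo $p^{n_0-1}$. Let $n\ge n_0$.

The elements of $Q$ are distinct modulo $p^n$, because those of $B_k$ are and $a$ is a unit. So $H\to(\mathbb{Z}/p^n)^*$ is injective, and its image lies in $H_n$ by Lemma~\ref{lem:stab}(iii).

Conversely, let $u\in H_n$. The proof of Theorem~\ref{thm:growth} gives $b\in B_k\cap\mathbb{Z}_p^*$ with $ua\equiv b$, so $u\equiv w\pmod{p^n}$ for $w=b/a\in Q$. Suppose $w\notin H$ and put $j=k_w$. Since $S_j(\zeta^u)=S_j(\zeta)$, Lemma~\ref{lem:rigid} gives for each $c\in B_j$ an element $c'\in B_j$ with $wc\equiv c'\pmod{p^n}$ and $m_j(c')=m_j(c)$. Both $wc$ and $c'$ lie in $B_j\cup wB_j$, whose elements are distinct modulo $p^n$, so $wc=c'$ in $\mathbb{Z}_p$. Hence multiplication by $w$ maps the finite set $B_j$ injectively to itself and preserves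 $m_j$, which means $w_*\nu_j=\nu_j$. This contradicts the choice of $k_w$, so $w\in H$.

Thus $H\cong H_n$, and the formulas for $K_n$ follow from Lemma~\ref{lem:stab}(ii). Since $K_n\subseteq L_{p,n}$ and $K_n/\mathbb{Q}_p$ is totally ramified, $[K_n:\mathbb{Q}_p]$ divides both the degree and the ramification index of $L_{p,n}/\mathbb{Q}_p$. The last assertion follows from $|H|\le p-1$ for $p$ odd and $|H|\le2$ for $p=2$.
\end{proof}

\begin{remark}
These proofs use little of the geometry. The finiteness of $U(\mathbb{F}_{q^k})$ makes $B_k$ finite, the fact that $m_k(b)$ counts points makes it positive, and the geometric irreducibility of $X$ and $X_1$ is used in Lemma~\ref{lem:unit}. The total ramification along $\Sigma$ enters only through the quoted theorem of Weil on $L(\chi_n,s)$, and of that theorem we use only that $L(\chi_n,s)$ is a polynomial.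
\end{remark}

\section{Artin--Schreier--Witt towers with prescribed symmetry}\label{sec:asw}

To prove Theorem~\ref{thm:sharp} we need towers whose Frobenius elements are given by a formula. Witt vectors provide them.

\subsection{Witt vectors}
For an $\mathbb{F}_p$-algebra $R$, the ring $W(R)$ consists of sequences $w=(w_0,w_1,\dots)$ in $R$, with a ring structure functorial in $R$. We use the following facts. The map $w\mapsto w_0$ is a ring homomorphism. The $i$-th component of $w+w'$ is $w_i+w'_i$ plus a polynomial with integer coefficients in the components of index less than $i$. The Teichm\"uller lift $[r]=(r,0,0,\dots)$ is multiplicative. The map $\mathrm{F}(w)=(w_0^p,w_1^p,\dots)$ is a ring endomorphism. The ring $W(\mathbb{F}_{p^k})$ is the ring of integers of the unramified extension of $\mathbb{Q}_p$ of degree $k$, whose Galois group is generated by $\mathrm{F}$, and for $\alpha\in\mathbb{F}_{p^k}^*$ the lift $[\alpha]$ is the $(p^k-1)$-th root of unity reducing to $\alpha$. In particular $W(\mathbb{F}_p)=\mathbb{Z}_p$, and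 there $p^n\mathbb{Z}_p$ consists of the vectors whose first $n$ components vanish. We write $\operatorname{Tr}_k=\sum_{i<k}\mathrm{F}^i$ for the trace $W(\mathbb{F}_{p^k})\to\mathbb{Z}_p$.

Let $z$ be the coordinate of $\mathbb{P}^1$ over $\mathbb{F}_p$, let $\Sigma$ be a nonempty finite set of closed points, and let $R$ be the coordinate ring of $U=\mathbb{P}^1\setminus\Sigma$. For $w\in W(R)$ and $P\in U(\mathbb{F}_{p^k})$, evaluating the components at $P$ gives $w(P)\in W(\mathbb{F}_{p^k})$, and $w\mapsto w(P)$ is a ring homomorphism.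

\begin{proposition}\label{prop:asw}
Let $w\in W(R)$, and suppose that $w_0$ has a pole of order prime to $p$ at every point of $\Sigma$. Then the equation $\mathrm{F}y-y=w$ defines a geometric $\mathbb{Z}_p$-tower over $\mathbb{P}^1/\mathbb{F}_p$ that is unramified over $U$ and whose first layer is totally ramified at every point of $\Sigma$. For $P\in U(\mathbb{F}_{p^k})$ we have $a_P=\operatorname{Tr}_k(w(P))$.
\end{proposition}

\begin{proof}
Let $\mathcal{K}=\mathbb{F}_p(z)$, with separable closure $\mathcal{K}^s$ and absolute Galois group $\Gamma$. The $i$-th component of the equation $\mathrm{F}y=y+w$ reads $y_i^p-y_i=c_i$ with $c_i\in R[y_0,\dots,y_{i-1}]$ and $c_0=w_0$. So there is a solution $y\in W(\mathcal{K}^s)$, its components are integral over $R$, and $\mathcal{K}_n=\mathcal{K}(y_0,\dots,y_{n-1})$ is unramified over $U$ because $Y^p-Y-c_i$ has derivative $-1$. For $\sigma\in\Gamma$ the element $\rho(\sigma)=\sigma y-y$ is fixed by $\mathrm{F}$, so it lies in $W(\mathbb{F}_p)=\mathbb{Z}_p$. Since $\Gamma$ fixes $W(\mathbb{F}_p)$,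 we have $\rho(\sigma\tau)=\sigma(y+\rho(\tau))-y=\rho(\sigma)+\rho(\tau)$. Thus $\rho\colon\Gamma\to\mathbb{Z}_p$ is a continuous homomorphism, and the kernel of $\rho\bmod p^n$ is the subgroup fixing $\mathcal{K}_n$.

Take a point of $\Sigma$, at which $w_0$ has a pole of order $m$ prime to $p$, and extend its normalized valuation $\operatorname{ord}$ to $\mathcal{K}_1$. From $\operatorname{ord}(y_0^p-y_0)=-m<0$ we get $\operatorname{ord}(y_0)<0$ and then $\operatorname{ord}(y_0)=-m/p$. So the ramification index is divisible by $p\ge[\mathcal{K}_1:\mathcal{K}]$, and $\mathcal{K}_1/\mathcal{K}$ has degree $p$ and is totally ramified there. Let $I\subset\Gamma$ be an inertia group above this point. Then $\rho(I)$ is a closed subgroup of $\mathbb{Z}_p$ not contained in $p\mathbb{Z}_p$, so $\rho(I)=\mathbb{Z}_p$. The group $I$ acts trivially on the residue field, hence on the constants $\overline{\mathbb{F}}_p$. Therefore $\rho$ is surjective already on $\operatorname{Gal}(\mathcal{K}^s/\mathcal{K}\overline{\mathbb{F}}_p)$. It follows that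 $\operatorname{Gal}(\mathcal{K}_n/\mathcal{K})=\mathbb{Z}/p^n$ and $[\mathcal{K}_n\overline{\mathbb{F}}_p:\mathcal{K}\overline{\mathbb{F}}_p]=p^n$, so the curve $X_n$ with function field $\mathcal{K}_n$ is geometrically irreducible.

Let $x\in|U|$ have degree $k$. Choose a place of $\bigcup_n\mathcal{K}_n$ above $x$ and an identification of its residue field with a subfield of $\overline{\mathbb{F}}_p$. Reduction sends $w$ to $w(P)$ for a point $P\in U(\mathbb{F}_{p^k})$ over $x$, and sends $y$ to some $\bar y\in W(\overline{\mathbb{F}}_p)$ with $\mathrm{F}\bar y-\bar y=w(P)$. The Frobenius $\sigma$ at $x$ induces the $p^k$-th power map on the residue field, so $\sigma y$ reduces to $\mathrm{F}^k\bar y$. Reduction is the identity on $W(\mathbb{F}_p)$, so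
\[
a_x=\rho(\sigma)=\mathrm{F}^k\bar y-\bar y=\sum_{i<k}\mathrm{F}^i(\mathrm{F}\bar y-\bar y)=\operatorname{Tr}_k(w(P)).
\]
The points of $U(\mathbb{F}_{p^k})$ over $x$ are conjugate, so they give the same trace. If $P$ is viewed over $\mathbb{F}_{p^{k'}}$ with $k\mid k'$, both $a_P$ and the trace are multiplied by $k'/k$.
\end{proof}

The tower of Example~\ref{ex:small} is the case $U=\mathbb{A}^1$, $w=[z]$. Elements of $H$ will come from automorphisms of $U$.

\begin{lemma}\label{lem:sym}
In Proposition~\ref{prop:asw}, let $\tau$ be an automorphism of $U$ over $\mathbb{F}_p$ and $u\in\mathbb{Z}_p^*$ a unit with $\tau^*w=uw$. Then $u\in H$.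
\end{lemma}

\begin{proof}
The trace is $\mathbb{Z}_p$-linear, so $a_{\tau P}=\operatorname{Tr}_k(u\,w(P))=ua_P$, and $\tau$ permutes $U(\mathbb{F}_{p^k})$. Hence $u_*\nu_k=\sum_P\delta_{a_{\tau P}}=\nu_k$.
\end{proof}

\subsection{Proof of Theorem~\ref{thm:sharp}(a)}
\emph{The case $p$ odd.} The subgroups of $\mu_{p-1}$ are the groups $\mu_d$ with $d\mid p-1$. Take $U=\mathbb{A}^1$. For $\omega\in\mathbb{F}_p^*$, the substitution $z\mapsto\omega z$ multiplies $[z]$ by $[\omega]$ and $[z^{1+d}]$ by $[\omega][\omega^d]$. The two factors agree exactly when $\omega^d=1$, so we take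
\[
w=[z]\quad\text{if }d=p-1,\qquad w=[z]+[z^{1+d}]\quad\text{if }d<p-1.
\]
The first component is $z$ or $z+z^{1+d}$, with a pole at $\infty$ of order $1$ or $1+d<p$, so Proposition~\ref{prop:asw} applies. Lemma~\ref{lem:sym} gives $H\supseteq\mu_d$. If $d=p-1$, equality holds because $H\subseteq\mu_{p-1}$ by Theorem~\ref{thm:exact}.

Let $d<p-1$, put $N=(p-1)/d$, and let $u\in H$. To show $u^d=1$ we use the moments of $\nu_1=\delta_0+\sum_{\xi\in\mu_{p-1}}\delta_{\xi+\xi^{1+d}}$. For $j\ge1$ the $j$-th moment is
\[
M_j=\sum_{\xi\in\mu_{p-1}}(\xi+\xi^{1+d})^j=\sum_{i=0}^j\binom ji\sum_{\xi\in\mu_{p-1}}\xi^{\,j+di},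
\]
and $u_*\nu_1=\nu_1$ gives $u^jM_j=M_j$. The inner sum is $p-1$ if $p-1$ divides $j+di$ and $0$ otherwise, so $M_j$ is a nonnegative integer, positive as soon as one index $i$ contributes. Since $u^{p-1}=1$, it suffices to find $j\equiv d\pmod{p-1}$ with $M_j\neq0$. For such $j$, the index $i$ contributes if and only if $dN\mid d(1+i)$, that is, $N\mid i+1$. The index $i=N-1$ may exceed $j=d$, so we take $j=p-1+d$, for which $N-1\le j$. Then $M_j>0$, hence $u^{p-1+d}=1$ and $u^d=1$. Thus $H=\mu_d$.

\emph{The case $p=2$, $H=\{1\}$.} Take $U=\mathbb{A}^1$ and $w=[z]$. Then $\nu_1=\delta_0+\delta_1$ and $(-1)_*\nu_1=\delta_0+\delta_{-1}\ne\nu_1$. Since $H\subseteq\{\pm1\}$, we get $H=\{1\}$.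

\emph{The case $p=2$, $H=\{\pm1\}$.} Here $-1$ is not the Teichm\"uller lift of an element of $\mathbb{F}_2$, so scaling is not available, and we antisymmetrize under an involution instead. Take $U=\mathbb{P}^1\setminus\{0,1\}$ over $\mathbb{F}_2$ and $w=[1/z]-[1/(z+1)]$. Then $w_0=1/z+1/(z+1)$ has simple poles at $0$ and $1$ and no other poles, so Proposition~\ref{prop:asw} applies. The involution $\tau\colon z\mapsto z+1$ of $U$ exchanges $1/z$ and $1/(z+1)$, so $\tau^*w=-w$, and $-1\in H$ by Lemma~\ref{lem:sym}. \qed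

\section{The tower $\mathrm{F}y-y=[z]$}\label{sec:dwork}

In this section $U=\mathbb{A}^1$ over $\mathbb{F}_p$ and $w=[z]$, so $\Sigma=\{\infty\}$ and $a_P=\operatorname{Tr}_k([P])$ for $P\in\mathbb{F}_{p^k}$. The coefficient field of this tower is small, and we need the splitting field to be no larger. This holds if the reciprocal roots have distinct valuations, for then no two of them are conjugate.

\begin{proposition}\label{prop:slopes}
For $n\ge1$, the reciprocal roots of $L(\chi_n,s)$ have valuations $j/p^{n-1}$ for $1\le j<p^{n-1}$, each occurring exactly once.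
\end{proposition}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(b), given Proposition~\ref{prop:slopes}]
An automorphism of $\overline{\mathbb{Q}}_p$ over $K_n$ permutes the reciprocal roots of $L(\chi_n,s)$ and preserves $v$. The valuations are distinct, so it fixes every root. Hence all roots lie in $K_n$, and $L_{p,n}=K_n$.

If $p$ is odd, then $H=\mu_{p-1}$ by the proof of part (a). This group injects into $(\mathbb{Z}/p^n)^*$ with image in $H_n$ for every $n\ge1$, by Lemma~\ref{lem:stab}(iii), so $[K_n:\mathbb{Q}_p]\le p^{n-1}$. If $p=2$, then $[K_n:\mathbb{Q}_2]\le[\mathbb{Q}_2(\zeta_{2^n}):\mathbb{Q}_2]=2^{n-1}$. For $n\ge2$ the field $K_n$ contains a root of valuation $1/p^{n-1}$, so its ramification index and its degree are at least $p^{n-1}$. For $n=1$ there are no roots, $L(\chi_1,s)=1$, and the degree is $1$.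
\end{proof}

\begin{example}
Let $p=2$, $n=2$ and $\zeta=i$. By Proposition~\ref{prop:slopes} the polynomial $L(\chi_2,s)$ has degree $1$, so \eqref{eq:exp} gives $L(\chi_2,s)=1+S_1(i)s=1+(1+i)s$. The reciprocal root $-(1+i)$ has complex absolute value $\sqrt2$ and valuation $1/2$, and it generates $\mathbb{Q}_2(i)$.
\end{example}

The proof of Proposition~\ref{prop:slopes} is the argument of Dwork, and of Davis--Wan--Xiao \cite{DWX}, in the simplest case. We replace $\zeta-1$ by a variable $T$, which treats all $n$ at once, and express the exponential sums as traces of the powers of one infinite matrix over $\mathbb{Z}_p[[T]]$. The shape of the matrix bounds the coefficients of its characteristic series from below, $T$-adically. At $n=1$ the series is known exactly, which shows that the bound is sharp, and sharpness then passes to every $n$.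

\subsection{The universal sums}
For $b\in\mathbb{Z}_p$ let $(1+T)^b=\sum_m\binom bmT^m\in\mathbb{Z}_p[[T]]$. For $t\in\mathbb{C}_p$ with $v(t)>0$, the substitution $T\mapsto t$ is a ring homomorphism from $\mathbb{Z}_p[[T]]$ to the ring of integers of $\mathbb{C}_p$. For $t=\zeta-1$ it sends $(1+T)^b$ to $\zeta^b$: this is true for integers $b\ge0$, and both sides are continuous in $b$. The trace formula below is a sum over roots of unity, so we remove the point $P=0$, where $a_P=0$, and put
\[
S_k^*(T)=\sum_{\xi\in\mu_{p^k-1}}(1+T)^{\operatorname{Tr}_k(\xi)},\qquad L^*(T,s)=\exp\Big(\sum_{k\ge1}S_k^*(T)\frac{s^k}{k}\Big).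
\]
Then $S_k^*(\zeta-1)=S_k(\zeta)-1$, and by \eqref{eq:exp}
\begin{equation}\label{eq:star}
\exp\Big(\sum_{k\ge1}S_k^*(\zeta-1)\frac{s^k}{k}\Big)=(1-s)L(\chi_n,s).
\end{equation}

\subsection{The trace formula}
We want $(1+T)^{\operatorname{Tr}_k(\xi)}$ as the value at $\xi$ of a power series with integral coefficients that factors along the conjugates $\xi^{p^i}$. The tool is the Artin--Hasse series
\[
E(Y)=\exp\Big(\sum_{j\ge0}\frac{Y^{p^j}}{p^j}\Big)=\sum_{m\ge0}e_mY^m,
\]
whose coefficients lie in $\mathbb{Z}_p$. Put $e_m=0$ for $m<0$. Since $E(Y)=1+Y+\cdots$, inverting the series $E(Y)-1$ gives $\pi\in T+T^2\mathbb{Z}_p[[T]]$ with $E(\pi)=1+T$, that is, $\sum_j\pi^{p^j}/p^j=\log(1+T)$. Note that $\pi/T$ is a unit of $\mathbb{Z}_p[[T]]$. Define the matrix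
\[
B=(B_{ij})_{i,j\ge0},\qquad B_{ij}=e_{pi-j}\,\pi^{(p-1)i}.
\]
Row $i$ vanishes for $j>pi$, so the powers of $B$ are defined by finite sums. Row $i$ of $B^k$ is divisible by $\pi^{(p-1)i}$, so $\operatorname{Tr}(B^k)=\sum_i(B^k)_{ii}$ converges $T$-adically.

\begin{lemma}\label{lem:trace}
For $k\ge1$ we have $S_k^*(T)=(p^k-1)\operatorname{Tr}(B^k)$.
\end{lemma}

\begin{proof}
Let $F_k(z)=\prod_{i<k}E(\pi z^{p^i})=\sum_mf_mz^m$. The coefficient $f_m$ is the sum of the terms $\prod_ie_{m_i}\pi^{m_i}$ over $(m_0,\dots,m_{k-1})$ with $\sum_im_ip^i=m$. Such a tuple has $\sum_im_i\ge m/p^{k-1}$, so $T^{\lceil m/p^{k-1}\rceil}$ divides $f_m$, and $F_k(\xi)$ converges $T$-adically for $\xi\in\mu_{p^k-1}$. Since $\xi^{p^k}=\xi$, we have $\sum_{i<k}\xi^{p^{i+j}}=\operatorname{Tr}_k(\xi)$ for every $j$. Therefore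
\[
\log F_k(\xi)=\sum_{j\ge0}\frac{\pi^{p^j}}{p^j}\sum_{i<k}\xi^{p^{i+j}}=\operatorname{Tr}_k(\xi)\log(1+T),
\]
so $F_k(\xi)=(1+T)^{\operatorname{Tr}_k(\xi)}$. The sum $\sum_\xi\xi^m$ is $p^k-1$ if $p^k-1$ divides $m$ and $0$ otherwise, so
\[
S_k^*(T)=(p^k-1)\sum_{i\ge0}f_{(p^k-1)i}.
\]
It remains to show $f_{(p^k-1)i}=(B^k)_{ii}$. On $\mathbb{Z}_p[[T]][[z]]$ let $\psi(\sum g_mz^m)=\sum g_{pm}z^m$ and $\Psi(g)=\psi(E(\pi z)g)$. The coefficient of $z^i$ in $\Psi(g)$ is $\sum_{j\le pi}A_{ij}g_j$ with $A_{ij}=e_{pi-j}\pi^{pi-j}$, so $\Psi^k$ acts on coefficient vectors by $A^k$. The identity $h(z)\psi(g)=\psi(h(z^p)g)$ moves each factor past $\psi$: by induction,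
\[
\Psi^{k}(g)=\psi\big(E(\pi z)\,\psi^{k-1}(F_{k-1}g)\big)=\psi^{k}\big(E(\pi z^{p^{k-1}})F_{k-1}\,g\big)=\psi^k(F_k\,g).
\]
So $(A^k)_{ii}$ is the coefficient of $z^{p^ki}$ in $F_k(z)z^i$, which is $f_{(p^k-1)i}$. Finally $B_{ij}=\pi^{j-i}A_{ij}$, hence $(B^k)_{ij}=\pi^{j-i}(A^k)_{ij}$, and the diagonal entries agree.
\end{proof}

The matrix $B$ is the matrix of $\Psi$ in the basis $(\pi z)^j$. We prefer it to $A$ because $A_{i,pi}=1$, so the rows of $A$ do not tend to zero, while those of $B$ do.

\subsection{The characteristic series}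

\begin{lemma}\label{lem:fredholm}
The series $C(T,s)=\exp\big(-\sum_{k\ge1}\operatorname{Tr}(B^k)s^k/k\big)$ has the form
\[
C(T,s)=\sum_{k\ge0}(-1)^kc_k(T)s^k,\qquad c_k=\pi^{(p-1)k(k-1)/2}\,u_k,\quad u_k\in\mathbb{Z}_p[[T]],
\]
with $c_0=1$. For $n\ge1$ and $t=\zeta_{p^n}-1$,
\begin{equation}\label{eq:C}
C(t,s)=(1-s)\,L(\chi_n,s)\,C(t,ps).
\end{equation}
\end{lemma}

\begin{proof}
Let $B^{(M)}=(B_{ij})_{i,j<M}$. For a finite matrix over a domain of characteristic zero,
\[
\det(1-sB^{(M)})=\exp\Big(-\sum_{k\ge1}\operatorname{Tr}\big((B^{(M)})^k\big)\frac{s^k}{k}\Big),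
\]
as one sees from a triangular form. Let $M\to\infty$ in the $T$-adic topology. The difference $\operatorname{Tr}(B^k)-\operatorname{Tr}((B^{(M)})^k)$ is a sum of products $B_{i_0i_1}B_{i_1i_2}\cdots B_{i_{k-1}i_0}$ in which some index is at least $M$, so it is divisible by $\pi^{(p-1)M}$. Each coefficient of the right side is a fixed rational polynomial in finitely many traces, so the right side tends to $C(T,s)$ coefficientwise. On the left, the coefficient of $(-s)^k$ is the sum of the principal $k\times k$ minors. In the limit,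
\[
c_k=\sum_{I\subset\mathbb{Z}_{\ge0},\ |I|=k}\pi^{(p-1)\sum_{i\in I}i}\,\det(e_{pi-j})_{i,j\in I}.
\]
Since $\sum_{i\in I}i\ge0+1+\dots+(k-1)=k(k-1)/2$, this has the stated form.

By Lemma~\ref{lem:trace}, $\log L^*(T,s)=\sum_k\operatorname{Tr}(B^k)\big((ps)^k-s^k\big)/k$, so $C(T,s)=L^*(T,s)\,C(T,ps)$. As $C(T,ps)$ has coefficients in $\mathbb{Z}_p[[T]]$ and constant term $1$, the series $L^*(T,s)$ has coefficients in $\mathbb{Z}_p[[T]]$, and we may substitute $T=t$. The identity $s\,\partial_sL^*=L^*\sum_kS_k^*s^k$ survives the substitution, and together with the constant term $1$ it determines the series. So $L^*(t,s)$ is the series \eqref{eq:star}, which gives \eqref{eq:C}.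
\end{proof}

The formula for $c_k$ shows that $u_k(0)=\det(e_{pi-j})_{0\le i,j<k}$. For $k=2$ this is $e_0e_{p-1}=1/(p-1)!$, a $p$-adic unit. We avoid evaluating the determinant for general $k$ by specializing to $n=1$.

\begin{lemma}\label{lem:unitk}
For every $k\ge0$, $u_k$ is a unit of $\mathbb{Z}_p[[T]]$.
\end{lemma}

\begin{proof}
Let $t=\zeta_p-1$. The trace $\mathbb{F}_{p^k}\to\mathbb{F}_p$ is surjective and is the reduction of $\operatorname{Tr}_k$, so $S_k(\zeta_p)=\sum_{P\in\mathbb{F}_{p^k}}\zeta_p^{\operatorname{Tr}(P)}=0$ for all $k$, and $L(\chi_1,s)=1$. Iterating \eqref{eq:C} gives $C(t,s)=C(t,p^Ms)\prod_{i<M}(1-p^is)$. The coefficients of $C(t,s)$ are integral, so $C(t,p^Ms)\to1$ coefficientwise and $C(t,s)=\prod_{i\ge0}(1-p^is)$. Hence $c_k(t)=\sum_{|I|=k}p^{\sum_{i\in I}i}$. The term $I=\{0,\dots,k-1\}$ is the only one of least valuation, so $v(c_k(t))=k(k-1)/2$. Since $v(\pi(t))=v(t)=1/(p-1)$, the factor $\pi(t)^{(p-1)k(k-1)/2}$ has the same valuation, and $v(u_k(t))=0$. As $v(u_k(t)-u_k(0))>0$, we get $u_k(0)\in\mathbb{Z}_p^*$.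
\end{proof}

\subsection{Slopes}
Recall the theory of Newton polygons. Let $f(s)=\sum_k\gamma_ks^k$ with $\gamma_k\in\mathbb{C}_p$, $\gamma_0=1$ and $v(\gamma_k)/k\to\infty$, so that $f$ converges on all of $\mathbb{C}_p$. For each $\lambda$, the number of reciprocal zeros of $f$ of valuation $\lambda$, counted with multiplicity, is the horizontal length of the side of slope $\lambda$ of the lower convex hull of the points $(k,v(\gamma_k))$. Multiplicities of zeros add in products.

\begin{proof}[Proof of Proposition~\ref{prop:slopes}]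
Let $t=\zeta_{p^n}-1$, so $v(\pi(t))=v(t)=1/((p-1)p^{n-1})$. By Lemmas~\ref{lem:fredholm} and~\ref{lem:unitk},
\[
v(c_k(t))=\frac{k(k-1)}{2p^{n-1}}\qquad(k\ge0).
\]
So $C(t,s)$ is entire. The successive differences $v(c_{j+1}(t))-v(c_j(t))=j/p^{n-1}$ increase strictly, so every point is a vertex of the Newton polygon, and the reciprocal zeros of $C(t,s)$ have valuations $j/p^{n-1}$ for $j\ge0$, each once. The reciprocal zeros of $C(t,ps)$ are $p$ times these, so they have valuations $j/p^{n-1}$ for $j\ge p^{n-1}$, each once. By Weil's theorem $(1-s)L(\chi_n,s)$ is a polynomial, so \eqref{eq:C} is an identity of entire functions. Comparing zeros, the reciprocal roots of $(1-s)L(\chi_n,s)$ have valuations $j/p^{n-1}$ for $0\le j<p^{n-1}$, each once. The factor $1-s$ accounts for $j=0$.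
\end{proof}

\begin{thebibliography}{9}

\bibitem{Alvarenga}
Roberto Alvarenga, \emph{$p$-adic Wan-Riemann Hypothesis for $\mathbb{Z}_p$-towers of curves}, arXiv:1912.05065 (2019).

\bibitem{DWX}
Davis, Wan and Xiao, \emph{Newton slopes for Artin--Schreier--Witt towers}, Math. Ann. (2016).

\end{thebibliography}
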